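# Compact weakly supercyclic operators that are not weakly l-sequentially supercyclic

All spaces are complex, $\mathbb N_0=\{0,1,2,\dots\}$, and $\langle x,f\rangle$ is the value of a functional $f$ at $x$.

## 1. Long vectors in $\ell_4$ that are weakly close to zero

Take the space $\ell_4$ over the countable index set of all triples $(M,k,l)$ of positive integers with $1\le k,l\le M$. So for each $M$ there is an $M\times M$ array of unit vectors. Let $z_{M,k}$ be the sum of the $k$-th row of the $M$-th array,
$$z_{M,k}=\sum_{l=1}^{M}e_{(M,k,l)},\qquad \|z_{M,k}\|=M^{1/4}.$$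
These vectors get longer as $M$ grows. Now test them against one functional $f\in\ell_{4/3}$. The rows of the $M$-th array have disjoint supports, so Hölder's inequality over the $M^2$ entries gives
$$\sum_{k=1}^{M}|\langle z_{M,k},f\rangle|\le\sum_{k,l}|f_{(M,k,l)}|\le (M^2)^{1/4}\|f\|=M^{1/2}\|f\|. \tag{1}$$
There are $M$ terms on the left, so some $k$ satisfies $|\langle z_{M,k},f\rangle|\le M^{-1/2}\|f\|$. For $M=16$: sixteen vectors of norm $2$, total at most $4\|f\|$, hence one of the values is at most $\|f\|/4$. For several functionals $f_1,\dots,f_s$ we add the inequalities (1) and find one $k$ with $\sum_i|\langle z_{M,k},f_i\rangle|\le M^{-1/2}\sum_i\|f_i\|$. As $M\to\infty$ this says that $0$ lies in the weak closure of $A=\{z_{M,k}\}$.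

No sequence in $A$ converges weakly to $0$. Indeed a weakly convergent sequence is bounded, and a bounded sequence in $A$ takes only finitely many values, because only finitely many $z_{M,k}$ have norm below a given bound. A weak limit is then one of these values, which is not $0$.

A compact operator does not help here. Let $De_{(M,k,l)}=M^{-1/8}e_{(M,k,l)}$. This is compact, being diagonal with entries tending to $0$, yet $\|Dz_{M,k}\|=M^{1/8}\to\infty$, so the same argument shows that $0$ is in the weak closure of $D(A)$ but is not the weak limit of a sequence in $D(A)$.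

The exponent matters. With $p$ in place of $4$, the bound in (1) becomes $M^{2/p}\|f\|$, and the average over $k$ is $M^{2/p-1}\|f\|$, which tends to $0$ exactly when $p>2$. For $p=2$ the functional $f=M^{-1}\sum_{k,l}e_{(M,k,l)}$ has norm $1$ and $\langle z_{M,k},f\rangle=1$ for every $k$, so averaging over one array gives nothing.

So weak closures see points that weak limits of sequences do not, and compactness alone does not repair this. We ask whether the same gap can occur for a very special kind of set, the projective orbit of a vector under a compact operator.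

## 2. Three closures of a projective orbit

Let $\mathcal X$ be a nonzero normed space and $\mathcal B[\mathcal X]$ the algebra of bounded linear operators on it.

**Definition (projective orbit).** For $T\in\mathcal B[\mathcal X]$ and $y\in\mathcal X$,
$$\mathcal O_T(\operatorname{span}\{y\})=\{\alpha T^ny:\ \alpha\in\mathbb C,\ n\in\mathbb N_0\}.$$

It is a countable union of lines through $0$ (some may reduce to $\{0\}$). For $T=\operatorname{diag}(1,2)$ on $\mathbb C^2$ and $y=(1,1)$ it consists of the lines through $(1,2^n)$, $n\ge0$. This is not dense, since the only limit of these lines is the line through $(0,1)$.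

**Definition (three closures).** For $A\subseteq\mathcal X$ let $A^-$ be the norm closure, $A^{-w}$ the weak closure, and $A^{-wl}$ the weak limit set, that is, the set of all weak limits of weakly convergent $A$-valued sequences.

Always
$$A^-\subseteq A^{-wl}\subseteq A^{-w}. \tag{2}$$
In Section 1 we saw $0\in A^{-w}\setminus A^{-wl}$.

**Definition (three kinds of supercyclicity).** $T$ is supercyclic if $\mathcal O_T(\operatorname{span}\{y\})^-=\mathcal X$ for some $y$; weakly supercyclic if $\mathcal O_T(\operatorname{span}\{y\})^{-w}=\mathcal X$ for some $y$; weakly l-sequentially supercyclic if $\mathcal O_T(\operatorname{span}\{y\})^{-wl}=\mathcal X$ for some $y$. The vector $y$ is then called supercyclic, weakly supercyclic, and so on.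

By (2), supercyclic implies weakly l-sequentially supercyclic, which implies weakly supercyclic. For compact operators the first two agree: this is Theorem 4.1 of C.S. Kubrusly and B.P. Duggal, "On Weak Supercyclicity II", arXiv:1802.03519 (2018), and we prove it below. That paper is the source of our question: *is every compact weakly supercyclic operator on a normed space weakly l-sequentially supercyclic?*

On a finite-dimensional space all three closures coincide, so a difference needs infinite dimension. Here is what compactness does give.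

**Proposition 0.** For a compact $T$ on a normed space $\mathcal X$ the following are equivalent: (a) $T$ is supercyclic; (b) $T$ is weakly l-sequentially supercyclic; (c) there is $y$ such that every $x\in\mathcal X$ lies in the weak closure of some norm-bounded subset of $\mathcal O_T(\operatorname{span}\{y\})$.

**Proof.** (a)$\Rightarrow$(b) is (2). For (b)$\Rightarrow$(c): a weakly convergent sequence is bounded (uniform boundedness, applied on the Banach space $\mathcal X^*$), so its set of values is a bounded set with the limit in its weak closure.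

(c)$\Rightarrow$(a). Write $\mathcal O=\mathcal O_T(\operatorname{span}\{y\})$. Given $x$, take a bounded net $v_i\in\mathcal O$ with $v_i\to x$ weakly. Bounded operators are weak-to-weak continuous, so $Tv_i\to Tx$ weakly. All $Tv_i$ lie in a norm-compact set $K$. It is weakly compact, hence weakly closed, so $Tx\in K$; and on $K$ the weak and norm topologies coincide, because a compact topology cannot be strictly finer than a Hausdorff one. Hence $Tv_i\to Tx$ in norm. As $Tv_i\in\mathcal O$, we get $\operatorname{ran}T\subseteq\mathcal O^-$.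

Next, $\mathcal O\subseteq(\operatorname{ran}T)^-\cup\mathbb Cy$, and the right side is weakly closed, as a union of two norm-closed subspaces. By (c), $\mathcal X=\mathcal O^{-w}\subseteq(\operatorname{ran}T)^-\cup\mathbb Cy$. A vector space is not the union of two proper subspaces. So either $\operatorname{ran}T$ is dense, and then $\mathcal O^-\supseteq(\operatorname{ran}T)^-=\mathcal X$; or $\mathcal X=\mathbb Cy\subseteq\mathcal O$. Either way $T$ is supercyclic. $\square$

Part (c) tells us what a counterexample must look like: a weakly supercyclic compact operator that is not supercyclic has to reach some vectors only through *unbounded* parts of the orbit, like the rows $z_{M,k}$ above.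

## 3. A unilateral shift, where every error can be made small

We first see how supercyclic vectors are usually built. On $\ell_2(\mathbb N_0)$ let $Be_0=0$ and $Be_n=2^{-n}e_{n-1}$, a compact operator, and on finitely supported vectors let $Re_n=2^{n+1}e_{n+1}$, so $BR=I$. Let $n_k=10^k$. Choose finitely supported vectors $u_1,u_2,\dots$ with $u_k$ supported in $[0,k]$, such that each member of a countable dense set occurs infinitely often. (Take any sequence in which each member occurs infinitely often, and replace the $k$-th term by $0$ when its support is not in $[0,k]$.) Choose $c_k>0$ one after the other with $c_k\|R^mu_k\|\le2^{-k}\min(\{1\}\cup\{c_j:j<k\})$ for $0\le m\le n_k$, and put $v=\sum_kc_kR^{n_k}u_k$. Then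
$$c_k^{-1}B^{n_k}v=u_k+\sum_{j<k}\frac{c_j}{c_k}B^{n_k-n_j}u_j+\sum_{l>k}\frac{c_l}{c_k}R^{n_l-n_k}u_l .$$
The terms with $j<k$ vanish, because $n_k-n_j>j$ and $u_j$ is supported in $[0,j]$. The terms with $l>k$ have norm at most $2^{-l}$. So $\|c_k^{-1}B^{n_k}v-u_k\|\le2^{-k}$, and $v$ is a supercyclic vector. The earlier targets are eaten by the kernel, and the later ones are made small by choosing $c_l$ tiny.

## 4. The statements

A *bilateral weighted shift* is a bounded operator with $Te_n=w_ne_{n-1}$ $(n\in\mathbb Z)$ on a sequence space over $\mathbb Z$ with unit vectors $e_n$.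

**Theorem 1 (answer to the question).** Let $X=c_0(\mathbb Z)$ or $X=\ell_p(\mathbb Z)$ with $2<p<\infty$. There is a compact bilateral weighted shift on $X$ which is weakly supercyclic but not supercyclic; hence it is not weakly l-sequentially supercyclic.

So the answer is no, already on Banach spaces, and even on reflexive ones.

**Theorem 2 (wider range).** Every separable Banach space with a complemented subspace isomorphic to $c_0$ or to $\ell_p$ for some $2<p<\infty$ carries a compact weakly supercyclic operator that is not weakly l-sequentially supercyclic. This covers every separable space containing a copy of $c_0$, for example $C[0,1]$, and $L_p[0,1]$ for $2<p<\infty$.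

**Theorem 3 (sharpness of $p>2$ for shifts).** If $1\le p\le2$, every weakly supercyclic bilateral weighted shift with nonzero weights on $\ell_p(\mathbb Z)$ is supercyclic. So for $1\le p<\infty$, a compact bilateral weighted shift with nonzero weights that is weakly supercyclic but not supercyclic exists on $\ell_p(\mathbb Z)$ if and only if $p>2$.

The first sentence of Theorem 3 is known (Shkarin, J. Funct. Anal. 242 (2007)); we give a proof. Whether a compact operator of this kind exists on a Hilbert space is not settled here.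

## 5. Shifts with an odd exponent are never supercyclic

From here to Section 9 let $X=\ell_p(\mathbb Z)$ with $2<p<\infty$, or $X=c_0(\mathbb Z)$; in the latter case put $p=\infty$ and $1/p=0$. Let $s_i\ge1$ $(i\ge1)$ be numbers with $s_i\to\infty$. Put $\sigma(0)=0$, $\sigma(n)=\sum_{i\le n}s_i$ and $\sigma(-n)=-\sigma(n)$ for $n\ge1$. So $\sigma:\mathbb Z\to\mathbb R$ is odd and increasing. Define
$$Te_n=w_ne_{n-1},\quad w_n=e^{\sigma(n-1)-\sigma(n)},\qquad T^me_n=e^{\sigma(n-m)-\sigma(n)}e_{n-m}\quad(m\ge0). \tag{3}$$
Here $w_n=e^{-s_n}$ for $n\ge1$ and $w_{1-i}=e^{-s_i}$ for $i\ge1$. Hence $0<w_n\le e^{-1}$ and $w_n\to0$ as $|n|\to\infty$. So $\|T\|\le1$; $T$ is injective; and $T$ is compact, as the norm limit of the finite-rank operators that keep only the weights with $|n|\le N$. On finitely supported vectors $T$ has the two-sided inverse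
$$S^me_n=e^{\sigma(n+m)-\sigma(n)}e_{n+m}\quad(m\ge0). \tag{4}$$

Let us try to repeat Section 3. Put $y=\sum_kc_kS^{n_k}x_k$ with finitely supported targets $x_k$. Formally,
$$c_k^{-1}T^{n_k}y=x_k+\sum_{j<k}\frac{c_j}{c_k}T^{n_k-n_j}x_j+\sum_{l>k}\frac{c_l}{c_k}S^{n_l-n_k}x_l .$$
Nothing is killed now, so both sums must be controlled. Take $j<k$ with $x_j=x_k=e_0$, and put $d=n_k-n_j$. Step $k$ receives from $j$ the error $\frac{c_j}{c_k}e^{-\sigma(d)}e_{-d}$, and step $j$ receives from $k$ the error $\frac{c_k}{c_j}e^{\sigma(d)}e_{d}$. The product of the two coefficients is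
$$\frac{c_j}{c_k}\,e^{-\sigma(d)}\cdot\frac{c_k}{c_j}\,e^{\sigma(d)}=1. \tag{5}$$
They cannot both be small, whatever the $c_k$ are. This is where the approach of Section 3 stops, and the same division shows that no other choice of vector could succeed.

**Lemma 1.** $T$ is not supercyclic.

**Proof.** Suppose $y$ is a supercyclic vector. By (3), $(T^my)_i=y_{i+m}e^{\sigma(i)-\sigma(i+m)}$. Choose $\alpha_k,m_k$ with $\alpha_kT^{m_k}y\to e_0$ in norm.

*Case 1: some value $m$ occurs infinitely often among the $m_k$.* Then $e_0$ lies in the closed subspace $\mathbb CT^my$, and since $T^me_m$ is a nonzero multiple of $e_0$, injectivity gives $y=ce_m$. Then $\mathcal O_T(\operatorname{span}\{y\})\subseteq\bigcup_i\mathbb Ce_i$. Every vector in this union has coordinate $0$ or coordinate $1$ equal to zero, so it has distance at least $1$ from $e_0+e_1$, a contradiction.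

*Case 2: $m_k\to\infty$.* Coordinate $0$ gives $\alpha_ky_{m_k}e^{-\sigma(m_k)}\to1$. In particular $y_{m_k}\ne0$ for large $k$, so some $y_j\ne0$ with $j\ge0$; fix this $j$. For $m_k\ne j$ the coordinate $j-m_k$ is not $0$, and $e_0$ vanishes there, so $\alpha_ky_je^{\sigma(j-m_k)-\sigma(j)}\to0$. Divide the second relation by the first and use that $\sigma$ is odd:
$$\frac{|y_j|}{|y_{m_k}|}\,e^{-\sigma(j)}\,e^{\sigma(m_k)-\sigma(m_k-j)}\to0 .$$
Since $j\ge0$, we have $\sigma(m_k)\ge\sigma(m_k-j)$, so $|y_{m_k}|\to\infty$, which is impossible for $y\in X$. $\square$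

## 6. Errors of size one, one coordinate per pair

By (5) the most balanced arrangement is to have *both* errors of size about $1$ for every pair. The model case is $s_i=1$ for all $i$. Then $\sigma(n)=n$ and $T=e^{-1}\beta$, where $\beta e_n=e_{n-1}$. This is not compact, but it shows the mechanism. Take all targets $x_k=e_0$ and $c_k=e^{-n_k}$, so that $c_kS^{n_k}e_0=e_{n_k}$. With $n_k=10^k$ and three terms, $y=e_{10}+e_{100}+e_{1000}$ and
$$\beta^{10}y=e_0+e_{90}+e_{990},\qquad \beta^{100}y=e_0+e_{-90}+e_{900},\qquad \beta^{1000}y=e_0+e_{-990}+e_{-900}.$$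
The six error terms sit on six different coordinates. With $M$ terms in place of three, step $k$ has the error $z_k=\sum_{l\ne k}e_{n_l-n_k}$, of norm $(M-1)^{1/p}$, and the $M(M-1)$ differences $n_l-n_k$ are all distinct. We are back at the array of Section 1: for $|\theta_k|=1$,
$$\Big\|\sum_{k=1}^M\theta_kz_k\Big\|=(M(M-1))^{1/p}\le M^{2/p},\qquad\text{so}\qquad \sum_{k=1}^M|\langle z_k,f\rangle|\le M^{2/p}\|f\| . \tag{6}$$
For $p>2$ some $k$ has $|\langle z_k,f\rangle|\le M^{2/p-1}\|f\|$. The errors are long in norm, as Proposition 0 requires, and weakly negligible for at least one $k$.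

What made both errors equal to $1$ is the additivity $\sigma(n_k)-\sigma(n_j)=\sigma(n_k-n_j)$ together with $c_k$ proportional to $e^{-\sigma(n_k)}$. Compactness forbids exact additivity of this kind with $s_i$ constant, since we need $s_i\to\infty$. The way out is to let $s_i$ grow very slowly, in *phases*. In phase $r$ all $s_i$ equal $r$; the loss of additivity is then bounded by a constant fixed before the phase begins, and the phase is made so long that $M^{2/p-1}$ beats that constant. In addition every target of a finite list must be used many times in a phase, and $y$ must converge. The next section arranges all this.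

## 7. Phases, weights and the vector

**Step 1: index conventions.** This step fixes the times and the grouping into phases. Let $n_k=10^k$ for $k\ge0$. The integers $k\ge1$ are split into consecutive phases: phase $r$ is $\{K_{r-1}+1,\dots,K_r\}$, where $K_0=0$ and $M_r=K_r-K_{r-1}\ge1$. Let $r(k)$ be the phase containing $k$. Each phase has at least one element, so $r(k)\le k$, $K_{r-1}\ge r-1$ and
$$r\le10^{r-1}\le n_{K_{r-1}} .$$
The *$k$-th block* is the set of $i$ with $n_{k-1}<i\le n_k$.

**Step 2: targets.** This step fixes finitely many vectors per phase that become dense in the limit. Let $D_r$ be the finite set of vectors supported in $[-r,r]$ with coordinates in $r^{-2}(\mathbb Z+\mathrm i\mathbb Z)$ of modulus at most $r$. Put $L_r=|D_r|$.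

**Step 3: the recursion.** This step chooses the length of phase $r$ after all constants. Put $s_1=1$. When phase $r$ begins, $K_{r-1}$, the $s_i$ with $i\le n_{K_{r-1}}$ and the $c_k$ with $k\le K_{r-1}$ are known; since $r\le n_{K_{r-1}}$, so is $\sigma(r)$. Put
$$A_r=re^{r(r+1)+\sigma(r)},\qquad a_r=r\,n_{K_{r-1}},\qquad \eta_r=\frac{2^{-r}\min(\{1\}\cup\{c_k:k\le K_{r-1}\})}{(2r+1)A_r},$$
$$C_r=\eta_r^{-1}re^{a_r+r^2+\sigma(r)},\qquad C_r'=(2r+1)(K_{r-1}+1)C_r .$$
Since $2/p<1$, there is $N_r\ge1$ with
$$C_r'(L_rN_r)^{2/p}\le N_r/r . \tag{7}$$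
Put $M_r=L_rN_r$, $K_r=K_{r-1}+M_r$ and $\varepsilon_r=\eta_rM_r^{-1/p}$. Since $\eta_r\le1$, also $\varepsilon_r\le1$. For $k$ in phase $r$ choose $x_k\in D_r$ so that each element of $D_r$ is used exactly $N_r$ times. Finally put
$$s_i=r\ \text{ for } n_{K_{r-1}}<i\le n_{K_r},\qquad c_k=\varepsilon_re^{-\sigma(n_k)}\le1\ \text{ for $k$ in phase }r .$$
The vector will be $y=\sum_kc_kS^{n_k}x_k$. Clearly $s_i\ge1$ and $s_i\to\infty$, so Section 5 applies.

**Step 4: four facts about the weights.** This step collects everything the estimates need to know about $(s_i)$; Section 9 will use other weights with the same four facts. In all of them $k\ge1$, and $r=r(k)$ in (F1) and (F2).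

* (F1) For $0\le m\le n_{k-1}$: $\ \sigma(m)\le\sigma(n_k)-\sigma(n_k-m)\le\sigma(m)+a_r$.
* (F2) For $1\le i\le k$: $\ s_{n_k+i}\le r+1$.
* (F3) For $1\le j<k$ and $1\le i\le j$: $\ s_{n_k-n_j+1-i}=r(k)$.
* (F4) For $k<l$ in the same phase $r$ and $1\le i\le r$: $\ s_{n_l-n_k+i}\le s_i+r$.

(F1): the middle quantity is the sum of $s$ over $n_k-m<i\le n_k$, and these $i$ lie in the $k$-th block because $n_k-n_{k-1}\ge n_{k-1}$. So it equals $rm$. All $s_i$ with $i\le n_{k-1}$ are at most $r$, so $\sigma(m)\le rm$. And $rm-\sigma(m)=\sum_{i\le m}(r-s_i)\le r\,n_{K_{r-1}}=a_r$, because $s_i=r$ for $n_{K_{r-1}}<i\le n_k$.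

(F2): $n_k+i\le10^k+k\le10^{k+1}$ lies in the $(k+1)$-st block, so $s_{n_k+i}=r(k+1)\le r+1$.

(F3): the index is at most $n_k$ and at least $n_k-n_{k-1}+1-(k-1)=9\cdot10^{k-1}+2-k>n_{k-1}$, so it lies in the $k$-th block.

(F4): $i\le r\le k\le n_k$ gives $n_l-n_k+i\le n_l$, and $n_l-n_k\ge9\cdot10^{l-1}>n_{l-1}$. So the index lies in the $l$-th block and $s=r\le s_i+r$.

**Step 5: convergence of $y$.** This step shows $y\in X$ and that later phases are negligible for earlier ones. Let $k$ be in phase $r$. By (4), $c_kS^{n_k}x_k$ has at $n_k+i$ $(|i|\le r)$ the coordinate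
$$x_k(i)\,\varepsilon_r\,e^{\sigma(n_k+i)-\sigma(n_k)-\sigma(i)} .$$
If $i\le0$, the exponent is at most $-\sigma(i)=\sigma(|i|)\le\sigma(r)$. If $i>0$, then $i\le r\le k$, and by (F2) the exponent is at most $\sum_{i'\le i}s_{n_k+i'}\le r(r+1)$. In both cases the modulus is at most $\varepsilon_rA_r$. The supports $[n_k-r(k),n_k+r(k)]$ are disjoint, since $n_{k+1}-n_k=9\cdot10^k>2k+1\ge r(k)+r(k+1)$. So $Y_r:=\sum_{k\in\text{phase }r}c_kS^{n_k}x_k$ satisfies
$$\|Y_r\|\le\varepsilon_rA_r((2r+1)M_r)^{1/p}\le\eta_rA_r(2r+1)=2^{-r}\min(\{1\}\cup\{c_k:k\le K_{r-1}\}). \tag{8}$$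
Hence $y=\sum_rY_r$ converges in $X$.

## 8. Weak density of the projective orbit

**Step 6: splitting $c_k^{-1}T^{n_k}y$.** This step names the error pieces. Since $T^{n_k}$ is bounded, it may be applied to $\sum_rY_r$ term by term. For $k$ in phase $r$ this gives
$$c_k^{-1}T^{n_k}y=x_k+z_k+g_k,\qquad z_k=\sum_{j<k}b_{jk}+\sum_{l>k,\ r(l)=r}f_{kl}, \tag{9}$$
$$b_{jk}=\frac{c_j}{c_k}T^{n_k-n_j}x_j,\qquad f_{kl}=\frac{c_l}{c_k}S^{n_l-n_k}x_l,\qquad g_k=c_k^{-1}T^{n_k}\sum_{\rho>r}Y_\rho .$$
For $\rho>r$ we have $k\le K_r\le K_{\rho-1}$, so (8) gives $\|Y_\rho\|\le2^{-\rho}c_k$. With $\|T\|\le1$ we get $\|g_k\|\le\sum_{\rho>r}2^{-\rho}=2^{-r}$.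

**Step 7: size of $f_{kl}$.** This step shows that forward errors inside a phase have coordinates at most $C_r$. Let $k<l$, both in phase $r$. Then $c_l/c_k=e^{\sigma(n_k)-\sigma(n_l)}$, and by (4) the coordinate of $f_{kl}$ at $n_l-n_k+i$, $|i|\le r$, is $x_l(i)e^E$ with
$$E=-\sigma(n_l)+\sigma(n_k)+\sigma(n_l-n_k+i)-\sigma(i)\le\sigma(n_l-n_k+i)-\sigma(n_l-n_k)-\sigma(i).$$
The inequality is the lower bound in (F1), for $l$ and $m=n_k\le n_{l-1}$. If $i\le0$, then $E\le-\sigma(i)\le\sigma(r)$. If $i>0$, then by (F4)
$$E\le\sum_{i'=1}^is_{n_l-n_k+i'}-\sigma(i)\le\sum_{i'=1}^i(s_{i'}+r)-\sigma(i)=ri\le r^2 .$$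
So all coordinates of $f_{kl}$ have modulus at most $re^{r^2+\sigma(r)}\le C_r$.

**Step 8: size of $b_{jk}$.** This step treats the backward errors, from the same phase and from earlier ones. Let $j<k$, $\rho=r(j)\le r=r(k)$. By (3), the coordinate of $b_{jk}$ at $i-n_k+n_j$, $|i|\le\rho$, is $x_j(i)\frac{\varepsilon_\rho}{\varepsilon_r}e^E$, where, since $\sigma$ is odd,
$$E=\sigma(n_k)-\sigma(n_j)-\sigma(n_k-n_j-i)-\sigma(i)\le a_r+\sigma(n_k-n_j)-\sigma(n_k-n_j-i)-\sigma(i).$$
The inequality is the upper bound in (F1), for $k$ and $m=n_j\le n_{k-1}$. If $i\le0$, the difference of the two $\sigma$-terms is at most $0$ and $E\le a_r+\sigma(r)$. If $i>0$, then $i\le\rho\le j$, and by (F3) the difference is $\sum_{i'=1}^is_{n_k-n_j+1-i'}=ri\le r^2$, so $E\le a_r+r^2$. Also $|x_j(i)|\le\rho\le r$. Therefore: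

* if $j\le K_{r-1}$, then $\varepsilon_\rho/\varepsilon_r\le1/\varepsilon_r=\eta_r^{-1}M_r^{1/p}$, and every coordinate of $b_{jk}$ has modulus at most $C_rM_r^{1/p}$;
* if $j$ is in phase $r$, then $\varepsilon_\rho/\varepsilon_r=1$, and every coordinate has modulus at most $C_r$.

Pieces coming from earlier phases are larger by the factor $M_r^{1/p}$, but for each $k$ there are only $K_{r-1}$ of them, a number fixed before $M_r$. The count in Step 10 shows that this is affordable.

**Step 9: disjoint supports.** This step puts different pieces on different coordinates. For $j<k$ let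
$$I_{jk}=[\,n_k-n_j-r(j),\ n_k-n_j+r(j)\,].$$
Then $\operatorname{supp}b_{jk}\subseteq-I_{jk}$, and $\operatorname{supp}f_{kl}\subseteq I_{kl}$ because $r(k)=r(l)$ there. Since $n_k-n_j\ge9\cdot10^j>j\ge r(j)$, each $I_{jk}$ consists of positive numbers. The sets $I_{jk}$ are pairwise disjoint:

* same $k$, $j<j'$: the centers differ by $n_{j'}-n_j\ge9\cdot10^{j'-1}>2j'\ge r(j)+r(j')$;
* $k<k'$ (with $j<k$, $j'<k'$): the centers satisfy $n_{k'}-n_{j'}\ge10^{k'}-10^{k'-1}$ and $n_k-n_j\le10^{k'-1}$, so they differ by at least $8\cdot10^{k'-1}>2k'\ge r(j)+r(j')$.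

Hence all pieces $b_{jk}$ ($k$ in phase $r$, $j<k$) and $f_{kl}$ ($k<l$ in phase $r$) are disjointly supported: the $b$'s on negative coordinates, the $f$'s on positive ones.

**Step 10: the sum over a phase.** This step is the analogue of (6). Let $|\theta_k|=1$ and $Z=\sum_{k\in\text{phase }r}\theta_kz_k$. There are at most $K_{r-1}M_r$ pieces $b_{jk}$ with $j\le K_{r-1}$. The remaining pieces, one $b_{jk}$ and one $f_{jk}$ for each pair $j<k$ in the phase, number $M_r(M_r-1)\le M_r^2$. Each piece has at most $2r+1$ coordinates. For $p<\infty$,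
$$\|Z\|^p\le(2r+1)K_{r-1}M_r\cdot C_r^pM_r+(2r+1)M_r^2C_r^p=(2r+1)(K_{r-1}+1)C_r^pM_r^2,$$
so $\|Z\|\le C_r'M_r^{2/p}$. For $p=\infty$, all coordinates are at most $C_r$ (as $M_r^{1/p}=1$), so $\|Z\|\le C_r\le C_r'=C_r'M_r^{2/p}$. Given $f\in X^*$, choose $\theta_k$ with $\theta_k\langle z_k,f\rangle=|\langle z_k,f\rangle|$ to obtain
$$\sum_{k\in\text{phase }r}|\langle z_k,f\rangle|\le C_r'M_r^{2/p}\|f\|\qquad(f\in X^*). \tag{10}$$

**Step 11: choosing a good index.** This step finishes the density. Let $u\in X$ be finitely supported and $f_1,\dots,f_s\in X^*$. For large $r$ the support of $u$ is in $[-r,r]$ and its coordinates have modulus at most $r$. Round the real and imaginary parts of the coordinates toward $0$ to multiples of $r^{-2}$. Moduli do not increase, so this gives $x\in D_r$ with $\|u-x\|\le(2r+1)\sqrt2\,r^{-2}$. Sum (10) over $f_1,\dots,f_s$ and restrict to the $N_r$ indices $k$ of phase $r$ with $x_k=x$. At least one of them is no worse than average, so by (7)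
$$\sum_i|\langle z_k,f_i\rangle|\le\frac{C_r'M_r^{2/p}}{N_r}\sum_i\|f_i\|\le\frac1r\sum_i\|f_i\| .$$
For this $k$, by (9),
$$\max_i|\langle c_k^{-1}T^{n_k}y-u,f_i\rangle|\le\Big(\frac1r+2^{-r}+(2r+1)\sqrt2\,r^{-2}\Big)\sum_i\|f_i\|\longrightarrow0\qquad(r\to\infty).$$
So $u\in\mathcal O_T(\operatorname{span}\{y\})^{-w}$. Finitely supported vectors are norm dense and a weakly closed set is norm closed, hence $\mathcal O_T(\operatorname{span}\{y\})^{-w}=X$.

**Proof of Theorem 1.** $T$ is a compact bilateral weighted shift (Section 5) and weakly supercyclic (Step 11). By Lemma 1 it is not supercyclic, so by Proposition 0 it is not weakly l-sequentially supercyclic. $\square$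

## 9. Adding a complementary summand: Theorem 2

All notions are invariant under isomorphism. So the space may be taken to be $X\oplus Z$, where $X$ is as in Section 5 and $Z$ is a separable Banach space. If $\dim Z<\infty$, then $X\oplus Z\cong X$ by renumbering the unit vectors, and Theorem 1 applies. Let $\dim Z=\infty$.

**Step 12: a compact backward shift on $Z$.** This step provides on $Z$ an operator like $B$ of Section 3. A *biorthogonal system* $(d_i,d_i^*)$ in $Z\times Z^*$ satisfies $d_i^*(d_j)=1$ if $i=j$ and $0$ otherwise; an orthonormal basis of a Hilbert space, with the coordinate functionals, is an example. Markushevich's theorem gives such a system $(d_i,d_i^*)_{i\ge0}$ with $\|d_i\|=1$ and $\operatorname{span}\{d_i\}$ dense in $Z$. Choose $a_i\in(0,1]$ with $\sum_{i\ge1}a_i\|d_i^*\|<\infty$ (these $a_i$ should not be confused with the constants $a_r$ of Step 3, which are not used by name in the rest of this step), and rename them $\lambda_i:=a_i$ from now on. Let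
$$\Lambda\zeta=\sum_{i\ge1}\lambda_i\,d_i^*(\zeta)\,d_{i-1}.$$
The series of rank-one operators converges absolutely in norm, so $\Lambda$ is compact; $\Lambda d_i=\lambda_id_{i-1}$ for $i\ge1$ and $\Lambda d_0=0$. On $\operatorname{span}\{d_i\}$ let $Rd_i=\lambda_{i+1}^{-1}d_{i+1}$, so that $\Lambda R=I$ there.

We want $T\oplus\Lambda$ to be weakly supercyclic, with a vector $(y,v)$ and $v=\sum_kc_kR^{n_k}u_k$, using the *same* $c_k$ on both sides. As in Section 3 this requires $c_k$ to be tiny, while $c_k=\varepsilon_re^{-\sigma(n_k)}$ with $\varepsilon_r$ constant in the phase. The weights of Section 7 leave no freedom here: the numbers $\lambda_i$ may have to be very small. So we insert into each block one large weight $H_k$. To keep (F1), each later block must contain a mirror image of all earlier weights at its end.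

**Step 13: weights with free spikes.** This step defines new weights with the four facts (F1)–(F4). Let $h_k=3\cdot10^{k-1}$ for $k\ge1$, and $s_1=1$. For $k$ in phase $r$ define the $k$-th block by
$$s_{n_k+1-i}=\max(s_i,r)\ (1\le i\le n_{k-1}),\qquad s_i=r\ (n_{k-1}<i\le n_k-n_{k-1},\ i\ne h_k),\qquad s_{h_k}=H_k, \tag{11}$$
where $H_k\ge r(k)$ is free. Since $n_{k-1}<h_k\le n_k-n_{k-1}=9\cdot10^{k-1}$, this is consistent. (For $H_k=r(k)$ an induction gives the weights of Section 7.) We have $s_i\ge1$ and $s_i\ge r$ for all $i>n_{K_{r-1}}$, so $s_i\to\infty$ and Section 5 applies.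

(F1): with $r=r(k)$, the middle quantity is $\sum_{i\le m}s_{n_k+1-i}=\sum_{i\le m}\max(s_i,r)$, which is at least $\sigma(m)$ and at most $\sigma(m)+\sum_{i\le n_{k-1}}\max(r-s_i,0)\le\sigma(m)+r\,n_{K_{r-1}}$, since $s_i\ge r$ for $i>n_{K_{r-1}}$.

(F2): for $1\le i\le k$ we have $n_k<n_k+i\le10^k+k<3\cdot10^k=h_{k+1}\le n_{k+1}-n_k$. So $s_{n_k+i}=r(k+1)$ exactly, and this is at most $r(k)+1$.

(F3): let $1\le i\le j<k$. If $j<k-1$, then $n_j+i\le n_j+j\le n_{j+1}\le n_{k-1}$, so (11) gives $s_{n_k+1-(n_j+i)}=\max(s_{n_j+i},r(k))$, and $s_{n_j+i}=r(j+1)\le r(k)$ by the exact form of (F2). If $j=k-1$, the index $9\cdot10^{k-1}+1-i$ is at most $n_k-n_{k-1}$ and exceeds $h_k=3\cdot10^{k-1}$, because $i\le k-1<6\cdot10^{k-1}$. So it lies in the middle region of (11), off the spike. In both cases the value is $r(k)$.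

(F4): let $k<l$ be in phase $r$ and $1\le i\le r$. Then $i\le r\le k\le10^{k-1}=n_{k-1}$. Now $n_l-n_k+i=n_l+1-(n_k+1-i)$ with $1\le n_k+1-i\le n_k\le n_{l-1}$, so (11) for block $l$ gives $s_{n_l-n_k+i}=\max(s_{n_k+1-i},r)$, and (11) for block $k$ gives $s_{n_k+1-i}=\max(s_i,r)$. Hence the value is $\max(s_i,r)\le s_i+r$.

**Step 14: the recursion with pairs of targets.** This step adapts Step 3. Let $G_r$ be the finite set of vectors $\sum_{0\le i\le r}\gamma_id_i$ with $\gamma_i\in r^{-2}(\mathbb Z+\mathrm i\mathbb Z)$ and $|\gamma_i|\le r$. The targets of phase $r$ are pairs $(x_k,u_k)\in D_r\times G_r$. Put $L_r=|D_r||G_r|$, and use each pair exactly $N_r$ times, where $N_r$ is chosen by (7) with this $L_r$. The constants $A_r,a_r,\eta_r,C_r,C_r'$ are defined as in Step 3; they depend only on earlier phases and not on the $H_k$ of phase $r$. So $M_r$, $K_r$ and $\varepsilon_r=\eta_rM_r^{-1/p}$ are fixed first. Then, successively for $k$ in phase $r$, we choose $H_k\ge r(k)$, define block $k$ by (11), and put $c_k=\varepsilon_re^{-\sigma(n_k)}$. Since $\sigma(n_k)\ge H_k$,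 we can take $H_k$ so large that
$$c_kW_k\le2^{-k}\min(\{1\}\cup\{c_j:j<k\}),\qquad W_k:=\frac{k(k+1)}{\lambda_1\lambda_2\cdots\lambda_{n_k+k}} . \tag{12}$$
Steps 5–10 used about the weights only (F1)–(F4), the oddness and monotonicity of $\sigma$ and $\|T\|\le1$, and about the recursion only the formulas for the constants and $M_r=L_rN_r$. So $y=\sum_kc_kS^{n_k}x_k$ converges, and (9), the bound $\|g_k\|\le2^{-r}$ and (10) hold for the new data. Lemma 1 also holds.

**Step 15: the vector in $Z$.** This step controls the second coordinate in norm. For $0\le m\le n_k$ we have $\|R^mu_k\|\le W_k$: the vector $u_k$ has at most $k+1$ coefficients, of modulus at most $k$, and for $i\le r(k)\le k$ we have $\|R^md_i\|=(\lambda_{i+1}\cdots\lambda_{i+m})^{-1}\le(\lambda_1\cdots\lambda_{n_k+k})^{-1}$, as all $\lambda$'s are at most $1$. By (12), $v=\sum_kc_kR^{n_k}u_k$ converges absolutely. For $j<k$, $\Lambda^{n_k}R^{n_j}u_j=\Lambda^{n_k-n_j}u_j=0$, because $n_k-n_j>j\ge r(j)$ and $\Lambda^md_i=0$ for $m>i$. Hence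
$$\|c_k^{-1}\Lambda^{n_k}v-u_k\|\le\sum_{l>k}\frac{c_l}{c_k}\|R^{n_l-n_k}u_l\|\le\sum_{l>k}\frac{c_lW_l}{c_k}\le\sum_{l>k}2^{-l}=2^{-k}.$$

**Step 16: conclusion.** This step combines the two coordinates. Let $u\in X$ be finitely supported, $\zeta\in\operatorname{span}\{d_i\}$, and let $(f_i,\varphi_i)\in X^*\times Z^*$, $i=1,\dots,s$, be functionals on $X\oplus Z$. For large $r$, rounding gives $(x,x')\in D_r\times G_r$ with $\|u-x\|\le(2r+1)\sqrt2\,r^{-2}$ and $\|\zeta-x'\|\le(r+1)\sqrt2\,r^{-2}$. By (10) and (7), among the $N_r$ indices of phase $r$ with target $(x,x')$ there is $k$ with $\sum_i|\langle z_k,f_i\rangle|\le\frac1r\sum_i\|f_i\|$. As $k\ge r$,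
$$\begin{aligned}\max_i\big|\langle c_k^{-1}(T\oplus\Lambda)^{n_k}(y,v)-(u,\zeta),(f_i,\varphi_i)\rangle\big|\le{}&\Big(\frac1r+2^{-r}+(2r+1)\sqrt2\,r^{-2}\Big)\sum_i\|f_i\|\\&+\Big(2^{-r}+(r+1)\sqrt2\,r^{-2}\Big)\sum_i\|\varphi_i\|,\end{aligned}$$
which tends to $0$. Such pairs $(u,\zeta)$ are norm dense, so $(y,v)$ is weakly supercyclic for $T\oplus\Lambda$. This operator is compact. If it were supercyclic, projecting a dense projective orbit onto $X$ would make $T$ supercyclic, against Lemma 1. By Proposition 0 it is not weakly l-sequentially supercyclic.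

For the examples: by Sobczyk's theorem every copy of $c_0$ in a separable Banach space is complemented, and $C[0,1]$ contains a copy of $c_0$, spanned by norm-one bumps with disjoint supports. In $L_p[0,1]$ take disjoint intervals $J_1,J_2,\dots$ of positive length $|J_n|$. The closed span of their indicator functions is isometric to $\ell_p$, and $f\mapsto\sum_n\big(|J_n|^{-1}\int_{J_n}f\big)1_{J_n}$ is a bounded projection onto it, by Hölder's inequality on each $J_n$. $\square$

## 10. Plank theorem and $1\le p\le2$: Theorem 3

Now let $T$ be any bilateral weighted shift, $Te_n=w_ne_{n-1}$ with $w_n\ne0$ bounded, and let $S=T^{-1}$ on finitely supported vectors. Consider the condition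
$$\liminf_{n\to\infty}\ \max_{|h|,|g|\le q}\|T^ne_h\|\,\|S^ne_g\|=0\quad\text{for every }q\in\mathbb N_0. \tag{13}$$
The vectors $T^ne_h$ and $S^ne_g$ are multiples of unit vectors, so (13) depends only on the weights and not on $p$. Two examples. For $w_n=\frac12$ $(n\le0)$ and $w_n=1$ $(n\ge1)$ we have $\|T^ne_h\|\le2^{q-n}$ and $\|S^ne_g\|\le2^q$ for $|h|,|g|\le q\le n$, so (13) holds. For the shifts of Section 5, $\|T^ne_0\|\,\|S^ne_0\|=e^{-\sigma(n)}e^{\sigma(n)}=1$, so (13) fails.

**Step 17: (13) implies supercyclicity on $\ell_p(\mathbb Z)$, $1\le p<\infty$.** This step turns the condition into a dense projective orbit. Let $U,V$ be nonempty open sets, and take nonzero finitely supported $u\in U$, $v\in V$, with supports in $[-q,q]$. Then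
$$\kappa_n:=\|T^nu\|\,\|S^nv\|\le\sum_{h,g}|u_h||v_g|\,\|T^ne_h\|\,\|S^ne_g\|$$
tends to $0$ along a subsequence, by (13). Since $T^n$ and $S^n$ are injective, $\mu_n=(\|T^nu\|/\|S^nv\|)^{1/2}$ is a positive number. Put $\omega_n=u+\mu_nS^nv$. Then
$$\|\omega_n-u\|=\mu_n\|S^nv\|=\sqrt{\kappa_n},\qquad\|\mu_n^{-1}T^n\omega_n-v\|=\mu_n^{-1}\|T^nu\|=\sqrt{\kappa_n}.$$
So for some $n$, $\omega_n\in U$ and $\mu_n^{-1}T^n\omega_n\in V$. Let $V_1,V_2,\dots$ be a countable base of nonempty open sets. For each $m$ the set $\bigcup_{\alpha,n}(\alpha T^n)^{-1}(V_m)$ is open, and by what we just showed it is dense. By Baire's theorem some vector lies in all of them, and its projective orbit is dense.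

**Step 18: weak supercyclicity on $\ell_2(\mathbb Z)$ implies (13).** This step is the core. If (13) fails, one functional will keep the orbit away from a fixed vector. We use Ball's complex plank theorem (K. Ball, Bull. London Math. Soc. 33 (2001) 433–442): *for unit vectors $v_1,\dots,v_N$ in a complex Hilbert space and $\tau_k\ge0$ with $\sum\tau_k^2=1$, there is a unit vector $z$ with $|\langle v_k,z\rangle|\ge\tau_k$ for all $k$.* If the $v_k$ are orthonormal, $z=\sum\tau_kv_k$ does it; the theorem says that no orthogonality is needed.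

Suppose (13) fails: there are $q$, $\delta>0$ and $n_0>2q$ with $\max_{|h|,|g|\le q}\|T^ne_h\|\,\|S^ne_g\|\ge\delta$ for all $n\ge n_0$. Let the maximum be attained at $h_n,g_n$. Let $y$ be a weakly supercyclic vector, and put $x=\sum_{|g|\le q}e_g$.

*Passing to $T^my$.* Removing finitely many lines through $0$ from a weakly dense set leaves a weakly dense set. Indeed let $W$ be nonempty and weakly open. It contains a translate $w+L$ of an infinite-dimensional subspace $L$. If $W$ were contained in finitely many lines, these would span a finite-dimensional space containing $w$ and $w+L$, hence $L$, which is impossible. So $W$ minus these lines is nonempty, and it is weakly open because lines are weakly closed; therefore it meets the weakly dense set. Since $\mathcal O_T(\operatorname{span}\{T^my\})$ contains $\mathcal O_T(\operatorname{span}\{y\})$ minus the lines $\mathbb CT^iy$, $i<m$, each $T^my$ is weakly supercyclic. Some $\alpha T^my$ has all coordinates with index $|g|\le q$ within $\frac12$ of $1$, because this is a weak neighborhood of $x$. Replacing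 $y$ by $T^my$, we may assume $y_h\ne0$ for $|h|\le q$.

*The functional.* Let $\Pi$ be the coordinate projection onto the indices $<-q$. For $n\ge n_0$ we have $h_n-n<q-2q=-q$, and the coordinate of $T^ny$ at $h_n-n$ has modulus $|y_{h_n}|\,\|T^ne_{h_n}\|$. So
$$d_n:=\|\Pi T^ny\|\ge|y_{h_n}|\,\|T^ne_{h_n}\|>0 .$$
Put $v_n=d_n^{-1}\Pi T^ny$, a unit vector, and $t_n=|y_{g_n+n}|$. Then
$$\sum_{n\ge n_0}t_n^2\le\sum_{|g|\le q}\sum_n|y_{g+n}|^2\le(2q+1)\|y\|^2<\infty .$$
For each $N\ge n_0$ let $t=\big(\sum_{n_0\le n\le N}t_n^2\big)^{1/2}$. If $t>0$, Ball's theorem in $\Pi\ell_2$ with $\tau_n=t_n/t$ gives a unit vector $z$; put $f_N=tz$. If $t=0$, put $f_N=0$. Then $|\langle v_n,f_N\rangle|\ge t_n$ for $n_0\le n\le N$, and $\|f_N\|\le(2q+1)^{1/2}\|y\|$. A weak limit $f\in\Pi\ell_2$ of a subsequence of $(f_N)$ satisfies $|\langle v_n,f\rangle|\ge t_n$ for all $n\ge n_0$.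

*The contradiction.* Let $n\ge n_0$ and suppose $|(\alpha T^ny)_g-1|<\frac12$ for all $|g|\le q$. From $T^nS^ne_g=e_g$ we get $|(T^ny)_g|=|y_{g+n}|/\|S^ne_g\|$. Taking $g=g_n$ gives $|\alpha|t_n>\frac12\|S^ne_{g_n}\|$. Since $f$ lives on the indices $<-q$,
$$|\langle\alpha T^ny,f\rangle|=|\alpha|\,d_n\,|\langle v_n,f\rangle|\ge|y_{h_n}|\,\|T^ne_{h_n}\|\,|\alpha|\,t_n\ge\frac\delta2\min_{|h|\le q}|y_h|=:c>0 .$$
But $\langle x,f\rangle=0$. So the weak neighborhood
$$\{v:\ |v_g-1|<\tfrac12\ (|g|\le q),\ |\langle v,f\rangle|<c\}$$
of $x$ contains no $\alpha T^ny$ with $n\ge n_0$. This contradicts the weak supercyclicity of $T^{n_0}y$. Hence (13) holds.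

**Step 19: from $\ell_p$ to $\ell_2$ and back.** This step proves Theorem 3. Let $1\le p\le2$, let $T$ be a weakly supercyclic bilateral weighted shift with nonzero weights on $\ell_p(\mathbb Z)$, and let $y$ be a weakly supercyclic vector. The weights are bounded, so the same weights define a bounded shift on $\ell_2(\mathbb Z)$. The inclusion $\ell_p\to\ell_2$ is bounded, hence weak-to-weak continuous; it has dense range and intertwines the two shifts. So the weak closure in $\ell_2$ of the projective orbit of $y$ contains $\ell_p$, and being norm closed it is all of $\ell_2$. Thus $y$ is weakly supercyclic for the shift on $\ell_2$, and (13) holds by Step 18. Since (13) depends only on the weights, Step 17 shows that $T$ is supercyclic on $\ell_p(\mathbb Z)$. This proves the first sentence of Theorem 3. The second follows: for $1\le p\le2$ no shift as described exists, and for $2<p<\infty$ Theorem 1 provides one, with weights $w_n>0$. $\square$
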